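# Gluing annihilators in the Matlis dual of $H^{n-2}_I(k[[X_1,\dots,X_n]])$

## 1. An element whose annihilator is exactly $X_nR$

Fix a field $k$ and $n\ge 4$. Let $R=k[[X_1,\dots,X_n]]$, with maximal ideal $\mathfrak m=(X_1,\dots,X_n)R$. Put
$$m=n-2,\qquad B=k[[X_1,\dots,X_m]],\qquad Y=X_{n-1},\qquad Z=X_n,$$
so that $R=B[[Y,Z]]$. Let $\mathfrak m_B$ be the maximal ideal of $B$ and let $I=(X_1,\dots,X_m)R=\mathfrak m_BR$. Let $E$ be an injective hull of $R/\mathfrak m$ and write $D(H)=\mathrm{Hom}_R(H,E)$ for the Matlis dual of an $R$-module $H$. A prime $P$ belongs to $\mathrm{Ass}_R(M)$ when $P=\mathrm{ann}_R(f)$ for some $f\in M$. A prime element is by definition nonzero.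

The module of interest is $D(H^m_I(R))$, the dual of the top local cohomology module of $R$ supported on $I$. It is usually not finitely generated, and its elements look inaccessible at first sight. In coordinates, however, it can be written down.

Two textbook descriptions give this. First, $H^m_I(R)=\varinjlim_t R/(X_1^t,\dots,X_m^t)$, with transition maps given by multiplication by $X_1\cdots X_m$. Second, $E$ is the module of inverse polynomials: it has the $k$-basis $X^{-a}Y^{-b}Z^{-c}$ with $a\in\mathbb Z_{\ge1}^m$ and $b,c\ge 1$, and a variable acts by raising its exponent, with result $0$ as soon as an exponent reaches $0$. Since $D$ turns direct limits into inverse limits and $\mathrm{Hom}_R(R/J,E)=(0:_EJ)$,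
$$D(H^m_I(R))=\varprojlim_t E_t,\qquad E_t=\{e\in E: X_1^te=\dots=X_m^te=0\},$$
with transition maps $E_{t+1}\to E_t$ given by multiplication by $X_1\cdots X_m$. The module $E_t$ is spanned by the basis elements with all $a_i\le t$. Inside $E_t$, rename $X^{-a}$ as $X_1^{t-a_1}\cdots X_m^{t-a_m}$. The exponents now run from $0$ to $t-1$, and $R$ acts by ordinary multiplication, with $X_i^t=0$. The transition map sends $X^{-a}\in E_{t+1}$, whose name is $X_1^{t+1-a_1}\cdots X_m^{t+1-a_m}$, to the element of $E_t$ with exponents $-(a_i-1)$. That element has the same name if all $a_i\ge2$, and it is $0$ if some $a_i=1$. So the transition map is truncation of power series, and in the limit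
$$D(H^m_I(R))\cong E_2[[X_1,\dots,X_m]],\qquad E_2=\bigoplus_{b,c\ge1}k\,Y^{-b}Z^{-c}. \tag{1}$$
An element is a formal power series in $X_1,\dots,X_m$ with coefficients in $E_2$. For each $(b,c)$ we may read off its coefficient at $Y^{-b}Z^{-c}$, which is an element of $B$. This operation is $B$-linear, and an element is zero if and only if all these coefficients are zero.

**Proposition 1.** The element $f=\sum_{i\ge1}X_1^{i^2}Y^{-i}Z^{-1}$ of $D(H^m_I(R))$ has annihilator $X_nR$. In particular $X_nR\in\mathrm{Ass}_R(D(H^{n-2}_I(R)))$.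

*Proof.* Clearly $Zf=0$. Let $rf=0$. Modulo $ZR$ we may assume $r=\sum_{j\ge0}r_jY^j$ with $r_j\in B$. The coefficient of $rf$ at $Y^{-e}Z^{-1}$ is $\sum_{j\ge0}r_jX_1^{(j+e)^2}$, and it vanishes for all $e\ge1$. Suppose $r\ne0$ and let $j_0$ be minimal with $r_{j_0}\neq0$. Then
$$r_{j_0}X_1^{(j_0+e)^2}=-\sum_{j>j_0}r_jX_1^{(j+e)^2}$$
is divisible by $X_1^{(j_0+e+1)^2}$. Hence $r_{j_0}$ is divisible by $X_1^{2(j_0+e)+1}$ for every $e\ge1$, so $r_{j_0}=0$, a contradiction. $\square$

The growing gaps between the exponents $i^2$ are essential. Consider $f'=\sum_{i\ge1}X_1^iY^{-i}Z^{-1}$, with partial sums $g_i=\sum_{l\le i}X_1^lY^{-l}Z^{-1}$. The annihilator of $g_i$ is $(Y^i,Z)$. Indeed, if $r=\sum r_jY^j$ has lowest nonzero coefficient $r_{j_0}$ with $j_0<i$, then the coefficient of $rg_i$ at $Y^{-(i-j_0)}Z^{-1}$ is $r_{j_0}X_1^i\ne0$. So the annihilators of the partial sums intersect in $ZR$. But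
$$Yf'=\sum_{i\ge2}X_1^iY^{-(i-1)}Z^{-1}=X_1f',$$
so the limit $f'$ is killed by $Y-X_1\notin ZR$. An infinite sum can have a larger annihilator than its partial sums suggest, and we shall have to guard against this.

## 2. From $X_n$ to an arbitrary prime element of $(X_{n-1},X_n)R$

What changes if $X_n$ is replaced by another prime element $p\in(Y,Z)R$? A known theorem says the following. If $k_0$ is a countable subfield of $k$, for example the prime subfield, if $R_0=k_0[X_1,\dots,X_n]_{(X_1,\dots,X_n)}$, and if $pR\cap R_0\ne0$, then $pR\in\mathrm{Ass}_R(D(H^{n-2}_I(R)))$. The question posed in Michael Hellus, "On the associated primes of Matlis duals of local cohomology modules II", arXiv:0906.0642 (2009), is whether the condition $pR\cap R_0\neq0$ can be dropped. It can.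

**Theorem A.** Let $k$ be any field, $n\ge4$, and $R$, $I$ as above. For every prime element $p\in(X_{n-1},X_n)R$ we have $pR\in\mathrm{Ass}_R(D(H^{n-2}_I(R)))$.

The first thing to try is to make $p$ a coordinate. Write $p=\sum p_{ij}Y^iZ^j$ with $p_{ij}\in B$ and $p_{00}=0$. If $p_{01}$ is a unit of $B$, then $X_1,\dots,X_m,Y,p$ is a regular system of parameters, there is a $k$-automorphism of $R$ that fixes the $X_i$ and $Y$ and sends $Z$ to $p$, the ideal $I$ is unchanged, and Proposition 1 applies. The same works if $p_{10}$ is a unit. This stops when both linear coefficients are nonunits. A good test case is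
$$p=X_1Y+X_2Z. \tag{2}$$
It is prime: if $p=ab$ with nonunits $a,b$, then comparing lowest-degree forms would factor the quadratic form $X_1Y+X_2Z$ into two linear forms. But this form is irreducible, being linear in $Y$ with coprime coefficients $X_1$ and $X_2Z$. So $p$ is irreducible in the factorial ring $R$. There is no way to see $p$ as a variable, since $p\in\mathfrak m^2$.

So let us look at the easy case again, without the special coordinates. For $\zeta\in\mathfrak m_B$ put
$$f_\zeta=\sum_{i\ge1}\zeta^{i-1}Y^{-i}Z^{-1}.$$
This is an element of (1), because $\zeta^{i-1}$ has order at least $i-1$. We have $Zf_\zeta=0$ and $Yf_\zeta=\zeta f_\zeta$, so $Q_\zeta=(Y-\zeta,Z)R$ kills $f_\zeta$. Every $r\in R$ is congruent modulo $Q_\zeta$ to some $b\in B$, and $bf_\zeta$ has coefficient $b$ at $Y^{-1}Z^{-1}$. Hence $\mathrm{ann}_R f_\zeta=Q_\zeta$ exactly. The primes $Q_\zeta$ have height 2 and are infinite in number, and the intersection of infinitely many of them is $ZR$. This suggests a plan that makes sense for every $p$.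

1. Find a class of height-2 primes that are associated to $D(H^m_I(R))$ for simple reasons (Section 3).
2. Show that elements whose annihilators are $Q_1,Q_2,\dots$ can be combined into one element with annihilator $\bigcap_jQ_j$ (Section 4).
3. Show that infinitely many primes of the class contain $p$ (Section 5).

## 3. Primes of dimension $m$ whose sum with $I$ is $\mathfrak m$-primary

Until the end of this section $(R,\mathfrak m)$ is any complete Noetherian local ring, $I=(x_1,\dots,x_m)R\subseteq\mathfrak m$ with $m\ge1$, and $E$ is the injective hull of $R/\mathfrak m$. We recall the facts that we use.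

For an $R$-module $M$, the Čech complex on $x_1,\dots,x_m$ presents $H^m_I(M)$ as the cokernel of $\bigoplus_iM_{x_1\cdots\widehat{x_i}\cdots x_m}\to M_{x_1\cdots x_m}$. Hence $H^m_I$ is right exact and $H^m_I(M)=H^m_I(R)\otimes_RM$. Every element of $H^m_I(M)$ is killed by a power of $I$. If $M$ is a module over $A=R/J$, then $H^m_I(M)=H^m_{IA}(M)$, and this depends only on the radical of $IA$. If $IA$ is generated by fewer than $m$ elements, then $H^m_I(M)=0$. Grothendieck's theorems state that $H^i_I(M)=0$ for $i>\dim M$, and that $H^d_{\mathfrak m}(M)\ne0$ if $M\neq 0$ is finitely generated of dimension $d$. The functor $D$ is exact, and $D(M)\neq0$ if $M\ne0$. Finally $\mathrm{Hom}_R(R/J,E)=E_{R/J}$.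

By Hom–tensor adjunction, the submodule of $D(H^m_I(R))$ killed by an ideal $J$ is
$$\mathrm{Hom}_R\bigl(R/J,D(H^m_I(R))\bigr)=D\bigl(H^m_I(R)\otimes_RR/J\bigr)=D\bigl(H^m_I(R/J)\bigr). \tag{3}$$

**Definition.** $\Sigma=\{Q\in\mathrm{Spec}\,R:\ \dim R/Q=m\ \text{and}\ Q+I\ \text{is}\ \mathfrak m\text{-primary}\}.$

In the situation of Section 1, $(X_{n-1},X_n)R\in\Sigma$, and so is $(Y-\zeta,Z)R$ for each $\zeta\in\mathfrak m_B$: the quotient is $B$, of dimension $m$, and the sum with $I$ is $\mathfrak m$. On the other hand $(X_1,Y)R$ has a quotient of dimension $m$, but it does not belong to $\Sigma$, since $(X_1,Y)+I$ does not contain a power of $Z$.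

**Lemma 2.** Let $R$ be a complete Noetherian local ring, $I\subseteq\mathfrak m$ an ideal generated by $m\ge1$ elements, and $Q\in\Sigma$. Then $Q\in\mathrm{Ass}_R(D(H^m_I(R)))$ and $I\not\subseteq Q$.

*Proof.* If $I\subseteq Q$, then $Q=Q+I$ would be $\mathfrak m$-primary, contradicting $\dim R/Q=m\ge1$.

Let $C=R/Q$, with maximal ideal $\mathfrak m_C$. Since $IC$ is $\mathfrak m_C$-primary, $H^m_I(C)=H^m_{\mathfrak m_C}(C)$. By (3), the submodule of $D(H^m_I(R))$ killed by $Q$ is $D(H^m_{\mathfrak m_C}(C))$. It is nonzero, because $\dim C=m$ and so $H^m_{\mathfrak m_C}(C)\ne0$.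

Let $0\ne c\in C$. Then $\dim C/cC<m$, so $H^m_I(C/cC)=0$. By right exactness, applied to $C\xrightarrow{c}C\to C/cC\to0$, multiplication by $c$ is surjective on $H^m_{\mathfrak m_C}(C)$, hence injective on its dual. So every nonzero element of $D(H^m_{\mathfrak m_C}(C))$ is killed by $Q$ and by nothing outside $Q$. $\square$

## 4. Gluing countably many annihilators

The tool that controls infinite sums is the following classical theorem (Matsumura, *Commutative Ring Theory*, Ex. 8.7).

**Chevalley's theorem.** Let $(A,\mathfrak m_A)$ be a complete Noetherian local ring and $\mathfrak a_1\supseteq\mathfrak a_2\supseteq\cdots$ ideals with $\bigcap_t\mathfrak a_t=0$. For every $N$ there is $t$ with $\mathfrak a_t\subseteq\mathfrak m_A^N$.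

*Proof.* For each $N$ the ring $A/\mathfrak m_A^N$ is Artinian, so the images of the $\mathfrak a_t$ in it become constant for large $t$. Call the limit $V_N$. It is contained in the image of every $\mathfrak a_t$. Taking $t$ large enough for $N$ and $N+1$ shows that $V_{N+1}\to V_N$ is surjective. If the theorem fails for $N_0$, then $V_{N_0}\neq0$. Lift a nonzero element of $V_{N_0}$ successively to $V_{N_0+1},V_{N_0+2},\dots$. By completeness these lifts come from some $x\in A$, with $x\in\mathfrak a_t+\mathfrak m_A^N$ for all $t$ and all $N\ge N_0$. By Krull's intersection theorem in $A/\mathfrak a_t$ we get $x\in\mathfrak a_t$ for all $t$, so $x=0$. But $x\notin\mathfrak m_A^{N_0}$, a contradiction. $\square$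

For finitely many pairwise incomparable primes $P_j=\mathrm{ann} f_j$, the element $\sum_jc_jf_j$ with $c_j\notin P_j$ has annihilator $\bigcap_jP_j$; this will be checked below. For infinitely many there are two problems: the sum must make sense, and the limit must not acquire extra annihilators, as happened for $f'$ in Section 1. Both are handled by choosing $c_{i+1}$ in a very high power of $I$. How high is decided only after the first $i$ terms are fixed, and Chevalley's theorem says that "high enough" exists. This is the general form of the growing gaps in Proposition 1.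

**Proposition 3.** Let $(R,\mathfrak m)$ be a complete Noetherian local ring, $I$ an ideal, and $H$ an $R$-module all of whose elements are killed by powers of $I$. Let $P_1,P_2,\dots$ be an infinite sequence of pairwise incomparable primes in $\mathrm{Ass}_RD(H)$ with $I\not\subseteq P_j$ for all $j$. Put $P=\bigcap_jP_j$. Then some $f\in D(H)$ has $\mathrm{ann}_Rf=P$. In particular, if $P$ is prime, then $P\in\mathrm{Ass}_RD(H)$.

*Proof.*

**Step 1: a notion of convergence in $D(H)$.** Put $H_t=(0:_HI^t)$, so that $H=\bigcup_tH_t$, and let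
$$W_t=\{\varphi\in D(H):\varphi|_{H_t}=0\}.$$
These are submodules with $W_t\supseteq W_{t+1}$ and $\bigcap_tW_t=0$. Moreover $I^tD(H)\subseteq W_t$, because $(a\varphi)(h)=\varphi(ah)=0$ for $a\in I^t$ and $h\in H_t$. If $\varphi_j\in W_{s_j}$ with $s_j\to\infty$, then $\sum_j\varphi_j$ is a well-defined element of $D(H)$, because on each $H_t$ only finitely many terms are nonzero. If all $\varphi_j$ lie in $W_s$, so does the sum. Multiplication by $r\in R$ is termwise.

**Step 2: measuring how fast the finite intersections approach $P$.** Choose $f_j\in D(H)$ with $\mathrm{ann} f_j=P_j$, and put $J_i=P_1\cap\dots\cap P_i$. The ideals $J_i/P$ of $R/P$ decrease and have intersection zero. By Chevalley's theorem in $R/P$,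
$$N(i)=\max\{N\le i:\ J_i\subseteq\mathfrak m^N+P\}$$
tends to $\infty$ with $i$. (The value $N=0$ is always allowed.)

**Step 3: the inductive construction.** This step chooses the coefficients. We construct $c_i\in R\setminus P_i$, $g_i=\sum_{j\le i}c_jf_j$ and integers $t_1\le t_2\le\cdots$ with $t_i\ge i$, starting with $c_1=1$. Suppose $c_1,\dots,c_i$ are chosen, with $c_j\notin P_j$.

First, $\mathrm{ann}\,g_i=J_i$. The inclusion "$\supseteq$" is clear. Let $rg_i=0$ and $j\le i$. No $P_l$ with $l\ne j$ is contained in the prime $P_j$, so there is $s\in\bigcap_{l\le i,\,l\ne j}P_l$ with $s\notin P_j$ (for $i=1$ take $s=1$). Then $0=srg_i=src_jf_j$, so $src_j\in P_j$, and hence $r\in P_j$.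

Next we choose $t_i$. The ideals $K_t=\{r\in R:rg_i\in W_t\}$ decrease with $t$, and $\bigcap_tK_t=\mathrm{ann}\,g_i=J_i$. By Chevalley's theorem in $R/J_i$ there is $t_i\ge\max(i,t_{i-1})$ (with $t_0=0$) such that
$$K_{t_i}\subseteq\mathfrak m^{N(i)}+J_i\subseteq\mathfrak m^{N(i)}+P, \tag{4}$$
where the second inclusion is the definition of $N(i)$.

Finally, take any $c_{i+1}\in I^{t_i}\setminus P_{i+1}$. This is possible, because $P_{i+1}$ is prime and $I\not\subseteq P_{i+1}$.

**Step 4: the infinite sum has annihilator $P$.** For $j\ge2$ we have $c_jf_j\in I^{t_{j-1}}D(H)\subseteq W_{t_{j-1}}$, and $t_{j-1}\ge j-1\to\infty$. So $f=\sum_jc_jf_j$ exists, and $f-g_i=\sum_{j>i}c_jf_j\in W_{t_i}$ for all $i$. Clearly $Pf=0$. Conversely let $rf=0$. Then $rg_i=-r(f-g_i)\in W_{t_i}$, so $r\in K_{t_i}\subseteq\mathfrak m^{N(i)}+P$ by (4), for every $i$. Since $N(i)\to\infty$, Krull's intersection theorem in $R/P$ gives $r\in P$. $\square$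

## 5. Points of $p=0$ over finite extensions of $B$

For this section let $k$ be a field, $m\ge1$, $B=k[[X_1,\dots,X_m]]$, $R=B[[Y_1,\dots,Y_s]]$ and $I=\mathfrak m_BR$. The case of Theorem A is $s=2$. Primes of $\Sigma$ arise as kernels of "points with coordinates in a finite extension of $B$".

**Lemma 4.** (a) Let $C$ be a domain that contains $B$ and is finite as a $B$-module, and let $\psi:R\to C$ be a $B$-algebra homomorphism. Then $R/\ker\psi$ is finite over $B$ and $\ker\psi\in\Sigma$.

(b) Let $Q$ be a prime of $R$ with $R/Q$ finite over $B$, and let $L$ be a field containing $B$. Only finitely many $B$-algebra homomorphisms $R\to L$ have kernel $Q$.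

*Proof.* (a) Let $Q=\ker\psi$, a prime. The composite $B\to R/Q\to C$ is the inclusion, so $B\subseteq R/Q\subseteq C$. As a submodule of a finite module over the Noetherian ring $B$, the ring $R/Q$ is finite over $B$. Hence $\dim R/Q=\dim B=m$. Moreover $R/(Q+I)=(R/Q)/\mathfrak m_B(R/Q)$ is finite over $B/\mathfrak m_B=k$, hence Artinian, and it is nonzero since $Q+I\subseteq\mathfrak m$. So $Q+I$ is $\mathfrak m$-primary.

(b) Such a homomorphism factors through $R/Q$ and is determined by the images of finitely many $B$-module generators of $R/Q$. Each generator satisfies a monic polynomial over $B$, and its image must be one of the finitely many roots of that polynomial in $L$. $\square$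

So we want infinitely many points on the hypersurface $p=0$. One natural attempt is to cut it down by one more equation. Let $s=2$, $Y=Y_1$, $Z=Y_2$. If $p\notin I$, the image $p_0$ of $p$ in $R/I=k[[Y,Z]]$ is a nonzero nonunit. Choose $T\in k[[Y,Z]]$ with $p_0,T$ a system of parameters. Then $(p,T)+I$ is $\mathfrak m$-primary, and we shall see in Section 9 that the minimal primes of $(p,T)R$ lie in $\Sigma$. But if $p\in I$, as in example (2), then for every $T\in\mathfrak m$ we have $(p,T)+I=(T)+I$, whose quotient $k[[Y,Z]]/(\overline T)$ has dimension at least $1$. So $(p,T)+I$ is never $\mathfrak m$-primary.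

The same obstruction appears if one fixes $Z=\zeta\in\mathfrak m_B$ and solves $p(Y,\zeta)=0$ for $Y$. The tool for this is the Weierstrass preparation theorem, which requires $p(Y,\zeta)$ to be nonzero modulo $\mathfrak m_B$, and this fails if $p\in I$. It is not a defect of the tool. For $p=X_1Y+X_2Z$ and $\zeta=X_2$, a solution would be $Y=-X_2^2/X_1$. This element of $\mathrm{Frac}(B)$ is not in $B$, and $B$ is normal, so it lies in no domain finite over $B$. But if $\zeta$ is divisible by the coefficient $X_1$, say $\zeta=-X_1\zeta'$, the solution is $Y=X_2\zeta'$, and $(Y-X_2\zeta',Z+X_1\zeta')$ is a prime of $\Sigma$ that contains $p$.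

The way past the obstruction is therefore to look only very close to the zero section $Y=Z=0$, where "close" means divisible by a suitable power of the leading coefficient $\delta$ of $p$. We rescale $Y$ by $\delta$ and let $Z$ vary on the smaller scale $\delta^2$. Then the leading term of $p$ in $Y$ dominates all others, and after a power of $\delta$ is divided out it has coefficient $1$.

**Lemma 5.** Let $R=B[[Y,Z]]$ and $0\ne p\in(Y,Z)R$. There are infinitely many primes $Q\ni p$ of $R$ with $Q\in\Sigma$. All of them have height 2.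

*Proof.* The height statement holds since $R$ is regular of dimension $m+2$, so $\mathrm{ht}\,Q=m+2-\dim R/Q=2$ for $Q\in\Sigma$.

**Step 1: a leading coefficient.** This step rotates coordinates so that the lowest-degree part of $p$ contains a pure power. Write $p=\sum p_{ij}Y^iZ^j$ with $p_{ij}\in B$ and $p_{00}=0$. Let $d=\min\{i+j:p_{ij}\ne0\}$; then $d\ge1$. The polynomial $\sum_{i+j=d}p_{ij}T^j\in B[T]$ is nonzero, so it has at most $d$ roots in the domain $B$. Since $m\ge1$, the set $\mathfrak m_B$ is infinite (it contains all powers of $X_1$). So we can fix $\lambda\in\mathfrak m_B$ with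
$$\delta:=\sum_{i+j=d}p_{ij}\lambda^j\ne0.$$

**Step 2: rescaling.** This step divides a power of $\delta$ out of $p$, so that what remains is regular in one variable. For $\zeta\in\mathfrak m_B$ let $\theta_\zeta:R\to B[[y]]$ be the continuous $B$-algebra homomorphism with
$$Y\mapsto\delta y,\qquad Z\mapsto\lambda\delta y+\delta^2\zeta .$$
It exists because both images lie in the maximal ideal of $B[[y]]$. Then
$$\theta_\zeta(p)=\sum p_{ij}\,\delta^{i+j}\,y^i(\lambda y+\delta\zeta)^j .$$
In the terms with $i+j=d$, expand $(\lambda y+\delta\zeta)^j=\lambda^jy^j+\delta\zeta(\cdots)$. These terms sum to $\delta^d(\delta y^d+\delta\zeta a)$ with some $a\in B[y]$. All other terms have $i+j\ge d+1$ and are divisible by $\delta^{d+1}$. Hence $\theta_\zeta(p)=\delta^{d+1}G_\zeta$ with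
$$G_\zeta=y^d+\zeta a+\sum_{i+j\ge d+1}\delta^{\,i+j-d-1}p_{ij}\,y^i(\lambda y+\delta\zeta)^j .\tag{5}$$
The sum converges because $y^i(\lambda y+\delta\zeta)^j\in(\mathfrak m_B,y)^{i+j}$.

**Step 3: solving $G_\zeta=0$.** Reduce (5) modulo $\mathfrak m_B$. Since $\lambda,\zeta\in\mathfrak m_B$, the term $\zeta a$ and all terms with $j\ge1$ in the sum vanish. The terms with $j=0$ have $i\ge d+1$. So
$$G_\zeta\equiv y^d\bigl(1+y(\cdots)\bigr)\pmod{\mathfrak m_BB[[y]]}.$$
By the Weierstrass preparation theorem, $T_\zeta=B[[y]]/(G_\zeta)$ is a free $B$-module of rank $d\ge1$. In particular $B\subseteq T_\zeta$ is an integral extension. By lying-over there is a prime $\mathfrak q$ of $T_\zeta$ with $\mathfrak q\cap B=0$. Put $C_\zeta=T_\zeta/\mathfrak q$; it is a domain that contains $B$ and is finite over $B$. Let $Q_\zeta$ be the kernel of $R\xrightarrow{\theta_\zeta}B[[y]]\to C_\zeta$. By Lemma 4(a), $Q_\zeta\in\Sigma$ and $R/Q_\zeta$ is finite over $B$. Also $p\in Q_\zeta$, because $\theta_\zeta(p)=\delta^{d+1}G_\zeta$ maps to $0$ in $C_\zeta$.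

**Step 4: infinitely many different kernels.** Let $L$ be an algebraic closure of $\mathrm{Frac}(B)$ and embed each $C_\zeta$ into $L$ over $B$. We obtain $B$-algebra homomorphisms $\psi_\zeta:R\to L$ with kernel $Q_\zeta$ and
$$\psi_\zeta(Z-\lambda Y)=\delta^2\zeta .$$
Since $\delta\ne0$, we have $\psi_\zeta\ne\psi_{\zeta'}$ for $\zeta\ne\zeta'$. By Lemma 4(b), each prime $Q$ equals $Q_\zeta$ for only finitely many $\zeta$. Since $\mathfrak m_B$ is infinite, there are infinitely many different $Q_\zeta$. $\square$

For example (2) one may take $d=1$, $\lambda=0$, $\delta=X_1$. Then $\theta_\zeta(p)=X_1^2y+X_1^2X_2\zeta=X_1^2(y+X_2\zeta)$, so $G_\zeta=y+X_2\zeta$, and $Q_\zeta=(Y+X_1X_2\zeta,\ Z-X_1^2\zeta)$. Indeed $X_1\cdot(-X_1X_2\zeta)+X_2\cdot X_1^2\zeta=0$.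

## 6. Proof of Theorem A

Let $p\in(X_{n-1},X_n)R$ be a prime element and $m=n-2$. By Lemma 5 there are infinitely many distinct primes $Q_1,Q_2,\dots$ in $\Sigma$ that contain $p$. They all have height 2, so they are pairwise incomparable. By Lemma 2 they lie in $\mathrm{Ass}_RD(H^{n-2}_I(R))$ and do not contain $I$.

Next, $\bigcap_jQ_j=pR$. Since $pR$ has height 1 and $Q_j$ has height 2, the image of $Q_j$ in the domain $R/pR$ is a prime of height one. A nonzero element of a Noetherian domain lies in only finitely many height-one primes, because these are minimal over it. So no nonzero element of $R/pR$ lies in all the $Q_j/pR$.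

The module $H^{n-2}_I(R)$ consists of elements killed by powers of $I$. So Proposition 3 applies and gives an element of $D(H^{n-2}_I(R))$ with annihilator $pR$. This proves Theorem A. $\blacksquare$

## 7. Primes contained in a prime of $\Sigma$

Gluing can be iterated: once the primes just below $\Sigma$ are known to be associated, they can be glued in turn. For a complete Noetherian local ring $(R,\mathfrak m)$ and $I=(x_1,\dots,x_m)R\subseteq\mathfrak m$ with $m\ge1$, put $D=D(H^m_I(R))$ and let $\Sigma$ be as in Section 3.

**Theorem B.** Let $R$ contain a field.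

1. If $P$ is a prime contained in some $Q\in\Sigma$, then $P\in\mathrm{Ass}_RD$.
2. If $P$ is a prime with $\dim R/P\le m+1$, then $P\in\mathrm{Ass}_RD\iff H^m_I(R/P)\neq0$.
3. If $R=k[[X_1,\dots,X_n]]$ and $I=(X_1,\dots,X_m)R$ with $1\le m$ and $n-2\le m\le n$, then
$$\mathrm{Ass}_RD(H^m_I(R))=\{P\in\mathrm{Spec}\,R: H^m_I(R/P)\ne0\}.$$
4. In the situation of Theorem A ($m=n-2$, $n\ge4$), for a prime element $p$: $pR\in\mathrm{Ass}_RD\iff pH^{n-2}_I(R)\neq H^{n-2}_I(R)$. The condition $pR\in\mathrm{Ass}_RD$ holds whenever $p\notin I$, and whenever $p\in Q$ for some $Q\in\Sigma$ (for example $Q=(X_{n-1},X_n)R$). It fails for $p=X_1+X_2X_n$, so the hypothesis $p\in(X_{n-1},X_n)R$ cannot simply be dropped.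

The example $p=X_1+X_2X_n$ can be checked at once. It is prime, because its linear part is nonzero, so $R/pR$ is regular and hence a domain. In $R/pR$ we have $X_1=-X_2X_n$, and $X_2\in I$ since $m\ge2$. So $I(R/pR)$ is generated by the $m-1$ images of $X_2,\dots,X_m$, and $H^m_I(R/pR)=0$. By (3), no nonzero element of $D$ is killed by $p$, so $pR\notin\mathrm{Ass}_RD$.

We need to replace Lemma 5 by a statement about an arbitrary prime $P$ directly below some $Q\in\Sigma$. First we pass to a power series ring.

**Reduction for part 1.** Let $A=R/P$. By (3), and since $\mathrm{Hom}_R(N,E)=\mathrm{Hom}_A(N,E_A)$ for an $A$-module $N$, the submodule of $D$ killed by $P$ is $D_A(H^m_{IA}(A))$, the dual being taken over $A$. So $P\in\mathrm{Ass}_RD$ means that this $A$-module has an element with zero annihilator in $A$, and this depends only on the ring $A$ and the ideal $IA$. By Cohen's theorem $A$ has a coefficient field $k$. Sending $X_i$ to the image of $x_i$ and $Y_1,\dots,Y_s$ to generators of the maximal ideal of $A$, we get a surjection $S=k[[X_1,\dots,X_m,Y_1,\dots,Y_s]]\to A$,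 with kernel $\widetilde P$ say. It carries $(X_1,\dots,X_m)S$ onto $IA$. If $P\subseteq Q\in\Sigma$, let $\widetilde Q$ be the preimage of $Q/P$ in $S$. Then $S/\widetilde Q=R/Q$ has dimension $m$, and $S/(\widetilde Q+(X_1,\dots,X_m)S)=R/(Q+I)$ has finite length, so $\widetilde Q$ lies in the set $\Sigma$ of $S$. Hence in part 1 we may assume
$$R=B[[Y_1,\dots,Y_s]],\qquad B=k[[X_1,\dots,X_m]],\qquad I=(X_1,\dots,X_m)R=\mathfrak m_BR. \tag{6}$$

## 8. Zooming in on a curve germ

We also use the following standard facts. A complete local ring is catenary, so for primes $P\subseteq Q$ of it, $\dim R/P=\mathrm{ht}(Q/P)+\dim R/Q$. If $(A,\mathfrak m_A)\to(A',\mathfrak m_{A'})$ is a local homomorphism of complete Noetherian local rings and $A'/\mathfrak m_AA'$ is finite over $A/\mathfrak m_A$, then $A'$ is finite over $A$, because $A'$ is $\mathfrak m_A$-adically separated.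

**Lemma 6.** Let $R$ be as in (6), and let $P\subset Q$ be primes with $Q\in\Sigma$ and $\mathrm{ht}(Q/P)=1$. Then infinitely many primes of $\Sigma$ contain $P$.

In Lemma 5 the prime $Q=(Y,Z)$ was a section: $R/Q=B$. Here $C=R/Q$ is only finite over $B$, so we first extend scalars to $C$, which turns $Q$ into the origin $T_1=\dots=T_s=0$ over $C$. Then $P$ becomes a curve through the origin over the fraction field of $C$. The curve has some coordinate, say $T_1$, that vanishes on it only at the origin. The rest of the proof rescales by powers of one element $c\in C$ until this coordinate is a finite parameter over $C$, and specializes it.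

*Proof.*

**Step 1: making $Q$ a section.** This step produces a finite extension $\Gamma$ of $R$ in which $Q$ lies under a prime generated by variables. Let $C=R/Q$. Then $C/\mathfrak m_BC=R/(Q+I)$ has finite length and residue field $k$, so it is finite over $k$. Since $C$ is complete, it is finite over $B$. Since $\dim C=m=\dim B$ and $B$ is a domain, the map $B\to C$ is injective. Let $K=\mathrm{Frac}\,C$ and let $y_i^0\in\mathfrak m_C$ be the image of $Y_i$. Put
$$\Gamma=C[[T_1,\dots,T_s]],\qquad \mathfrak n=(T_1,\dots,T_s)\Gamma,$$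
and let $\varphi:R\to\Gamma$ be the $B$-homomorphism with $Y_i\mapsto y_i^0+T_i$. The $C$-automorphism of $\Gamma$ with $T_i\mapsto T_i-y_i^0$ turns $\varphi$ into the coefficientwise inclusion $B[[Y_1,\dots,Y_s]]\subseteq C[[Y_1,\dots,Y_s]]$. Generators of $C$ as a $B$-module generate $C[[Y]]$ over $B[[Y]]$. So $\varphi$ is injective and finite. Also $\Gamma$ is a domain, since $C$ is. The composite $R\to\Gamma\to\Gamma/\mathfrak n=C$ is a continuous $B$-homomorphism with $Y_i\mapsto y_i^0$, so it is the projection $R\to R/Q$. Hence $\varphi^{-1}(\mathfrak n)=Q$.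

**Step 2: lifting $P$ to a curve through the origin.** The ring $R$ is a normal domain and $\Gamma$ is a domain integral over it. By going-down there is a prime $P_1\subset\mathfrak n$ with $\varphi^{-1}(P_1)=P$. Since $\Gamma/P_1$ is a finite extension of $R/P$, we have $\dim\Gamma/P_1=\dim R/P=1+m$. As $\dim\Gamma/\mathfrak n=\dim C=m$ and $\Gamma$ is complete, $\mathrm{ht}(\mathfrak n/P_1)=1$.

**Step 3: equations for the curve.** This step expresses that one coordinate controls the others. Since $P_1\ne\mathfrak n$, some $T_i$ is not in $P_1$. Relabel the $Y_i$ and $T_i$ so that $T_1\notin P_1$. In the one-dimensional local domain $\Gamma_{\mathfrak n}/P_1\Gamma_{\mathfrak n}$ the element $T_1$ is a nonzero element of the maximal ideal, so it generates an ideal primary to the maximal ideal. Hence there is $N\ge1$ with $T_i^N\in T_1\Gamma_{\mathfrak n}+P_1\Gamma_{\mathfrak n}$ for all $i\geq2$. Clearing denominators, we get $u\in\Gamma\setminus\mathfrak n$, $a_i\in P_1$, $b_i\in\Gamma$ with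
$$uT_i^N=a_i+T_1b_i\qquad(2\le i\le s).$$
(If $s=1$, take $N=1$ and $u=1$.) Write $u=c+\sum_jT_ju_j$ with $c\in C$. Since $u\notin\mathfrak n$, we have $c\ne0$.

**Step 4: rescaling.** This step removes the denominator $u$. The point is that $u$ need not be a unit of $\Gamma$, since $c$ need not be a unit of $C$. Let $\Gamma'=C[[z,w_2,\dots,w_s]]$ and $\mathfrak n'=(z,w_2,\dots,w_s)\Gamma'$, and let $\sigma:\Gamma\to\Gamma'$ be the continuous $C$-homomorphism with
$$T_1\mapsto c^{2N+2}z,\qquad T_i\mapsto c^2w_i\quad(i\ge2).$$
Then $\sigma(u)=c+c^{2N+2}z\,\sigma(u_1)+\sum_{j\ge2}c^2w_j\,\sigma(u_j)=cv$ with $v\in1+\mathfrak n'$, a unit of $\Gamma'$. Applying $\sigma$ to $a_i=uT_i^N-T_1b_i$ gives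
$$\sigma(a_i)=cv\cdot c^{2N}w_i^N-c^{2N+2}z\,\sigma(b_i)=c^{2N+1}\bigl(vw_i^N-c\,z\,\sigma(b_i)\bigr).\tag{7}$$

**Step 5: the rescaled curve is still a curve.** We must check that $\sigma(P_1)$ still defines a one-dimensional germ at the origin. We have $\sigma^{-1}(\mathfrak n')=\mathfrak n$, because $\sigma(\mathfrak n)\subseteq\mathfrak n'$ and $\sigma$ induces the identity $C=\Gamma/\mathfrak n\to\Gamma'/\mathfrak n'=C$. For each $l$, $\Gamma/\mathfrak n^l=C[T]/(T)^l$, and localizing at $\mathfrak n$ inverts the elements with nonzero constant term, so $\Gamma_{\mathfrak n}/\mathfrak n^l\Gamma_{\mathfrak n}=K[T_1,\dots,T_s]/(T)^l$. Likewise $\Gamma'_{\mathfrak n'}/\mathfrak n'^l\Gamma'_{\mathfrak n'}=K[z,w]/(z,w)^l$. Since $c$ is a unit in $K$, $\sigma$ induces isomorphisms between these rings for all $l$, hence an isomorphism of the completions of $\Gamma_{\mathfrak n}$ and $\Gamma'_{\mathfrak n'}$. Therefore $\Gamma_{\mathfrak n}/P_1\Gamma_{\mathfrak n}$ and $\Gamma'_{\mathfrak n'}/\sigma(P_1)\Gamma'_{\mathfrak n'}$ have isomorphic completions, and so both have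 dimension 1. Hence there is a prime $P_3$ of $\Gamma'$ with $\sigma(P_1)\subseteq P_3\subset\mathfrak n'$ and $\mathrm{ht}(\mathfrak n'/P_3)=1$. Put $A_3=\Gamma'/P_3$. Then
$$\dim A_3\ge\mathrm{ht}(\mathfrak n'/P_3)+\dim\Gamma'/\mathfrak n'=1+m.$$

**Step 6: $z$ is a finite parameter.** We show that $A_3$ is a finite extension of $C[[z]]$. Since $\mathfrak n'\cap C=0$ and $c\ne0$, we have $c\notin\mathfrak n'$, hence $c\notin P_3$. Since $\sigma(a_i)\in P_3$, (7) gives $vw_i^N-cz\sigma(b_i)\in P_3$ for $i\ge2$. Modulo $(\mathfrak m_C,z)$ this says $w_i^N=0$, as $v$ is a unit. So $A_3/(\mathfrak m_C,z)A_3$ is a quotient of $k[[w_2,\dots,w_s]]/(w_2^N,\dots,w_s^N)$ and is finite over $k$. As $A_3$ is complete, it is finite over $C[[z]]$. Since $C[[z]]$ is a domain with $\dim C[[z]]=m+1\le\dim A_3$, the map $C[[z]]\to A_3$ is injective.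

**Step 7: specializing $z$.** Now we produce the primes. Let $\zeta\in\mathfrak m_C$. The ideal $(z-\zeta)C[[z]]$ is prime with quotient $C$. By lying-over there is a prime $\mathfrak q_\zeta$ of $A_3$ that contracts to it. Then $C_\zeta=A_3/\mathfrak q_\zeta$ is a domain and a finite extension of $C$, hence of $B$. Consider the $B$-algebra homomorphism
$$\psi_\zeta:R\xrightarrow{\varphi}\Gamma\xrightarrow{\sigma}\Gamma'\to A_3\to C_\zeta$$
and let $Q_\zeta=\ker\psi_\zeta$. By Lemma 4(a), $Q_\zeta\in\Sigma$ and $R/Q_\zeta$ is finite over $B$. Since $\varphi(P)\subseteq P_1$ and $\sigma(P_1)\subseteq P_3$, we have $P\subseteq Q_\zeta$.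

**Step 8: infinitely many different kernels.** We have $\psi_\zeta(Y_1)=y_1^0+c^{2N+2}\zeta$. Embed all $C_\zeta$ over $C$ into an algebraic closure $L$ of $K$. Since $c\ne0$, the resulting homomorphisms $R\to L$ are pairwise distinct. By Lemma 4(b), each prime equals $Q_\zeta$ for only finitely many $\zeta$. The set $\mathfrak m_C$ is infinite: $C$ is a domain of dimension $m\ge1$, and the powers of a nonzero nonunit are pairwise distinct. So there are infinitely many different $Q_\zeta$. $\square$

## 9. Proof of Theorem B

**Part 1.** By the reduction in Section 7 we may assume (6). We fix $Q\in\Sigma$ and show $P\in\mathrm{Ass}_RD$ for all primes $P\subseteq Q$, by induction on $h=\mathrm{ht}(Q/P)$.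

If $h=0$, then $P=Q$ and this is Lemma 2.

If $h=1$, then $\dim R/P=m+1$. By Lemma 6 there are infinitely many distinct primes $Q_1,Q_2,\dots$ in $\Sigma$ that contain $P$. Since $\dim R/Q_j=m$, they give height-one primes of the domain $R/P$. So they are pairwise incomparable, and their intersection is $P$, because a nonzero element of $R/P$ lies in only finitely many height-one primes. By Lemma 2 they lie in $\mathrm{Ass}_RD$ and do not contain $I$. Proposition 3 gives $P\in\mathrm{Ass}_RD$.

Let $h\ge2$. The local domain $(R/P)_Q$ has dimension $h\ge2$, and it has infinitely many height-one primes. Otherwise, since by Krull's principal ideal theorem every nonzero nonunit lies in a height-one prime, its maximal ideal would be contained in a finite union of height-one primes, and by prime avoidance in one of them, contradicting $h\ge2$. So there are infinitely many distinct primes $P_1,P_2,\dots$ of $R$ with $P\subset P_j\subset Q$ and $\mathrm{ht}(P_j/P)=1$. By catenarity $\mathrm{ht}(Q/P_j)=h-1$, so $P_j\in\mathrm{Ass}_RD$ by induction. As in the case $h=1$, the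 $P_j$ are pairwise incomparable with intersection $P$. Moreover $I\not\subseteq P_j$, since $I\not\subseteq Q$ by Lemma 2. Proposition 3 gives $P\in\mathrm{Ass}_RD$.

**Part 2.** If $P\in\mathrm{Ass}_RD$, then by (3) $D(H^m_I(R/P))=\mathrm{Hom}_R(R/P,D)\ne0$, so $H^m_I(R/P)\ne0$. This direction does not use $\dim R/P\le m+1$.

Conversely let $H^m_I(R/P)\ne0$. Then $M=\mathrm{Hom}_R(R/P,D)=D(H^m_I(R/P))\ne0$. As $R$ is Noetherian, $M$ has an associated prime $P'$, and $P'\supseteq P$ because $P$ kills $M$. Since $M\subseteq D$, also $P'\in\mathrm{Ass}_RD$. By the first direction $H^m_I(R/P')\ne0$, and so $\dim R/P'\ge m$ by Grothendieck's vanishing theorem. If $P'=P$ we are done. Otherwise $\dim R/P'<\dim R/P\le m+1$, so $\dim R/P'=m$. The Hartshorne–Lichtenbaum vanishing theorem says that, for a complete local domain $A$ of dimension $m$ and an ideal $\mathfrak a$ with $\dim A/\mathfrak a>0$, one has $H^m_{\mathfrak a}(A)=0$. Applied to $A=R/P'$ it shows that $P'+I$ is $\mathfrak m$-primary. So $P'\in\Sigma$, and $P\subset P'$ gives $P\in\mathrm{Ass}_RD$ by part 1.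

**Part 3.** The inclusion "$\subseteq$" is the first direction in the proof of part 2. Let $H^m_I(R/P)\ne0$. If $\dim R/P\le m+1$, use part 2. Otherwise $\dim R/P\ge m+2\ge n$, which forces $m=n-2$ and $P=0$. Then $P\subset(X_{n-1},X_n)R\in\Sigma$, and part 1 applies.

**Part 4.** Let $p$ be a prime element. We have $H^m_I(R/pR)=H^m_I(R)/pH^m_I(R)$ by right exactness, and $\dim R/pR=n-1=m+1$. So part 2 gives the equivalence. If $p\in Q\in\Sigma$, then $pR\subseteq Q$, and part 1 gives $pR\in\mathrm{Ass}_RD$.

Now let $p\notin I$. We look for a prime of $\Sigma$ that contains $p$. The image $p_0$ of $p$ in $R/I=k[[X_{n-1},X_n]]$ is a nonzero nonunit of a two-dimensional local domain, so there is $T\in k[[X_{n-1},X_n]]$ such that $p_0,T$ is a system of parameters there. Then $(p,T)+I$ is $\mathfrak m$-primary, so the $n$ elements $p,T,X_1,\dots,X_m$ form a system of parameters of $R$. In particular $\dim R/(p,T)R=n-2=m$. Let $Q$ be a minimal prime of $(p,T)R$. By Krull, $\mathrm{ht}\,Q\le2$. If $\mathrm{ht}\,Q$ were $1$, then $Q=pR$, so $T\in pR$ and $\dim R/(p,T)R=n-1$,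 a contradiction. So $\mathrm{ht}\,Q=2$ and $\dim R/Q=m$. Since $Q+I\supseteq(p,T)+I$ is $\mathfrak m$-primary, $Q\in\Sigma$. As $p\in Q$, the previous case applies.

Finally, $pR\notin\mathrm{Ass}_RD$ for $p=X_1+X_2X_n$ was checked in Section 7. This proves Theorem B. $\blacksquare$
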